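\title{The optimal metric distortion of voting rules under the mutual minority criterion}

\begin{abstract}
A voting rule satisfies the $\ell$-mutual minority criterion if it never elects a member of a set $S$ of candidates that is ranked at the bottom by more than a fraction $|S|/\ell$ of the voters. We show that, for elections with $m\ge 2$ candidates and $1\le\ell\le m$, the smallest utilitarian metric distortion of a deterministic rule satisfying this criterion is $\max\{3,2\ell-1\}$. For $\ell\ge2$ the optimum is attained by $(\ell-1)$-ApprovalVeto: for $k\le m-1$, the rule $k$-ApprovalVeto satisfies the $(k+1)$-criterion, and not only the $k$-criterion. The same formula holds when $\ell$ is replaced by a real parameter, which gives the exact trade-off between distortion and minority protection. The proofs are self-contained.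
\end{abstract}

\section{Introduction}\label{sec:intro}

Suppose that voters and candidates are points of a metric space, that each voter prefers nearer candidates, and that the best candidate is the one with the least total distance to the voters. A voting rule sees only the rankings, not the distances, and its \emph{distortion} is the worst factor by which it can miss the optimum. Total distance takes no notice of how the cost is distributed: the optimal candidate may coincide with a large majority and be the last choice of everyone else. One may therefore ask, in addition, that a sufficiently large group of voters be able to block the candidates it ranks at the bottom. This paper determines the exact price of such a requirement, measured in distortion.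

\subsection*{Elections and distortion}
Fix an integer $m\ge2$. An \emph{election} $\mathcal{E}$ consists of a finite set $V$ of $n\ge1$ voters, a set $C$ of exactly $m$ candidates, and a strict ranking $\succ_v$ of $C$ for each $v\in V$. We write $x\succeq_v c$ if $x\succ_v c$ or $x=c$. A \emph{voting rule} $f$ assigns to every election with $m$ candidates, and any number of voters, a winner $f(\mathcal{E})\in C$; all rules are deterministic.

A \emph{pseudometric} on $V\cup C$ is a symmetric function $d\ge0$ with $d(p,p)=0$ that satisfies the triangle inequality; distinct points may be at distance $0$. It is \emph{consistent} with $\mathcal{E}$ if $c\succ_v c'$ implies $d(v,c)\le d(v,c')$ for all $v\in V$ and $c,c'\in C$. The \emph{cost} of a candidate is $\operatorname{cost}_d(c)=\sum_{v\in V}d(v,c)$, and the (utilitarian) \emph{metric distortion} of $f$ is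
\[
\operatorname{dist}_m(f)=\sup_{\mathcal{E}}\ \sup_{d}\ \frac{\operatorname{cost}_d(f(\mathcal{E}))}{\min_{c\in C}\operatorname{cost}_d(c)},
\]
where $\mathcal{E}$ ranges over all elections with $m$ candidates, $d$ ranges over the pseudometrics consistent with $\mathcal{E}$, and $0/0=1$ and $x/0=\infty$ for $x>0$. We drop the subscript $d$ when the pseudometric is fixed.

\subsection*{The mutual minority criterion}
A set $T\subseteq V$ \emph{ranks $S\subseteq C$ at the bottom} if every voter in $T$ ranks every candidate of $S$ below every candidate of $C\setminus S$.

\begin{definition}\label{def:criterion}
Let $\lambda>0$ be real. A rule $f$ satisfies the \emph{$\lambda$-mutual minority criterion}, or \emph{$\lambda$-criterion}, if $f(\mathcal{E})\notin S$ for every election $\mathcal{E}$, every $S\subseteq C$ and every $T\subseteq V$ such that $T$ ranks $S$ at the bottom and $|T|/n>|S|/\lambda$. It satisfies the \emph{singleton $\lambda$-criterion} if this holds for all $S$ with $|S|=1$, that is, if the winner is never ranked last by more than $n/\lambda$ voters.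
\end{definition}

Thus a coalition that holds a fraction $p$ of the electorate can block any common bottom set of fewer than $p\lambda$ candidates. The criterion becomes stronger as $\lambda$ grows: if $\lambda\le\lambda'$, then $|T|/n>|S|/\lambda$ implies $|T|/n>|S|/\lambda'$, so the $\lambda'$-criterion implies the $\lambda$-criterion. Since $|T|/n\le1$, only sets with $|S|<\lambda$ can be blocked. Hence the criterion is vacuous for $\lambda\le1$, and for $\lambda=2$ it says exactly that the winner is not ranked last by a strict majority.

\subsection*{The problem}
The following problem comes from Kizilkaya and Kempe \cite{KK}: for $m\ge2$ and $\ell\in\{1,\dots,m\}$, determine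
\[
\inf\{\operatorname{dist}_m(f): f\text{ satisfies the }\ell\text{-criterion}\}.
\]
Two known results frame it. First, the best distortion of a deterministic rule is $3$ for every $m\ge2$. Second, for $k=1,\dots,m$ the rule $k$-ApprovalVeto (recalled in Section~\ref{sec:core}) satisfies the $k$-criterion and has distortion exactly $2\min(k+1,m)-1$. We quote these results for orientation only; no proof below depends on them.

The second result bounds the infimum from above by $2\min(\ell+1,m)-1$. A single family of elections on the line (Lemma~\ref{lem:lower}) bounds it from below by $2\ell-1$ for $\ell\ge2$. The value is therefore $3$ for $\ell=1$ and $2m-1$ for $\ell=m$, while for $2\le\ell\le m-1$ it lies between $2\ell-1$ and $2\ell+1$. The case $\ell=2$ suggests which end to expect. Suppose that a rule elects a candidate $a$ who is ranked last by a set $T$ of $t>n/2$ voters. Place $T$ and all candidates other than $a$ at the point $0$ of the real line, the other voters at $1$, and $a$ at $2$. This is consistent, because voters in $T$ are at distance $0$ from every candidate except their last choice and the other voters are equidistant from all candidates. The cost of $a$ is $2t+(n-t)$, which is more than three times the cost $n-t$ of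 any other candidate. So every rule of distortion $3$ satisfies the $2$-criterion automatically, and the value for $\ell=2$ is $3=2\ell-1$. The lower bound turns out to be the truth for all larger $\ell$ as well.

\subsection*{Results}

\begin{theorem}\label{thm:main}
For $m\ge2$ and $\ell\in\{1,\dots,m\}$, the minimum of $\operatorname{dist}_m(f)$ over all rules $f$ satisfying the $\ell$-criterion exists and equals $\max\{3,2\ell-1\}$. It is attained by $(\ell-1)$-ApprovalVeto if $\ell\ge2$ and by $1$-ApprovalVeto if $\ell=1$.
\end{theorem}

Nothing in the argument requires $\ell$ to be an integer. In Section~\ref{sec:core} we define, for real $\kappa\in[1,m-1]$, a family of \emph{$\kappa$-core rules}, and we prove the following stronger statement.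

\begin{theorem}\label{thm:real}
Let $m\ge2$ and let $\lambda>0$ be real.
\begin{enumerate}
\item[(a)] If $\lambda>m$, no rule satisfies the $\lambda$-criterion. If $0<\lambda\le m$, the minimum of $\operatorname{dist}_m(f)$ over all rules $f$ satisfying the $\lambda$-criterion exists and equals $\max\{3,2\lambda-1\}$. The lower bound holds already for rules satisfying the singleton $\lambda$-criterion.
\item[(b)] For each real $\kappa\in[1,m-1]$ the family of $\kappa$-core rules is nonempty, and for integer $\kappa=k$ it contains $k$-ApprovalVeto. Every $\kappa$-core rule has distortion exactly $2\kappa+1$, and it satisfies the $\lambda$-criterion if and only if $\lambda\le\kappa+1$.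
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:tradeoff}
For every $D\ge3$, the largest real $\lambda$ for which some rule has distortion at most $D$ and satisfies the $\lambda$-criterion is $\min\{m,(D+1)/2\}$.
\end{corollary}

Section~\ref{sec:lower} contains the lower bounds. Section~\ref{sec:two} works out the upper bound for $\ell=2$, where both halves of the argument take a few lines. Sections~\ref{sec:core}--\ref{sec:distortion} define the core rules and establish their minority protection and their distortion, and Section~\ref{sec:proofs} assembles the theorems.

\section{Lower bounds}\label{sec:lower}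

The constructions below place all points on the real line. They exploit the fact that a voter who is equidistant from all candidates is consistent with any ranking, so a rule cannot tell her from a voter with strong preferences.

\begin{lemma}\label{lem:three}
Every rule $f$ has $\operatorname{dist}_m(f)\ge3$.
\end{lemma}

\begin{proof}
Take two voters with rankings $v_1: a\succ b\succ\cdots$ and $v_2: b\succ a\succ\cdots$, the remaining candidates following in any order.

If the winner is neither $a$ nor $b$, place $v_1,v_2,a,b$ at $0$ and all other candidates at $1$. Both voters are at distance $0$ from their first two choices and at distance $1$ from the rest, so the placement is consistent. The winner has cost $2$ and $a$ has cost $0$, so the ratio is $\infty$.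

If the winner is $b$, place $a$ and $v_1$ at $0$, the voter $v_2$ at $1$, and all candidates other than $a$ at $2$. Voter $v_1$ is at distance $0$ from her first choice and at distance $2$ from all others, and $v_2$ is at distance $1$ from every candidate, so the placement is consistent. Here $\operatorname{cost}(b)=2+1=3$ and $\operatorname{cost}(a)=0+1=1$. If the winner is $a$, exchange the roles of $a,b$ and of $v_1,v_2$.
\end{proof}

The next election sets the criterion against the cost as sharply as possible. A coalition that is just large enough blocks a candidate $a$ whom everyone else ranks first; then the coalition turns out to be indifferent, while the others sit at the same point as $a$.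

\begin{lemma}\label{lem:lower}
Let $\lambda>1$. If $f$ satisfies the singleton $\lambda$-criterion, then $\operatorname{dist}_m(f)\ge2\lambda-1$.
\end{lemma}

\begin{proof}
Fix $a\in C$ and put $t=\lfloor n/\lambda\rfloor+1$. Since $\lambda>1$, we have $t\le n$ for all large $n$. Let a set $T$ of $t$ voters rank $a$ last and let the other voters rank $a$ first; the rankings are otherwise arbitrary. As $t>n/\lambda$, the winner is some $x\ne a$.

Place $a$ and $V\setminus T$ at $0$, the voters of $T$ at $1$, and all of $C\setminus\{a\}$ at $2$. Voters in $T$ are at distance $1$ from every candidate, and voters outside $T$ are at distance $0$ from their first choice and at distance $2$ from all others, so the placement is consistent. Then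
\[
\frac{\operatorname{cost}(x)}{\operatorname{cost}(a)}=\frac{t+2(n-t)}{t}=\frac{2n}{t}-1 .
\]
Since $n/t\to\lambda$ as $n\to\infty$, and the distortion is a supremum over elections with any number of voters, $\operatorname{dist}_m(f)\ge2\lambda-1$.
\end{proof}

\begin{lemma}\label{lem:impossible}
If $\lambda>m$, no rule satisfies the singleton $\lambda$-criterion.
\end{lemma}

\begin{proof}
Let $C=\{c_1,\dots,c_m\}$ and take $n=m$ voters, voter $i$ ranking $c_i$ last. Every candidate is ranked last by one voter, and $1>n/\lambda$, so every candidate is excluded.
\end{proof}

The same election shows why the inequality in Definition~\ref{def:criterion} is strict: with $|T|/n\ge|S|/\lambda$ in its place, the case $\lambda=m$ would already be unsatisfiable.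

\section{The case $\ell=2$: vetoes against first choices}\label{sec:two}

Give each candidate one point for every voter who ranks her first. The voters then act in turn, each removing one point from her lowest-ranked candidate among those that still have points. There are $n$ points and $n$ vetoes, and the candidate who loses the last point wins. This is $1$-ApprovalVeto.

\begin{example}\label{ex:seven}
Let $C=\{a,b,c\}$, and let seven voters have the rankings
\[
v_1,v_2,v_3:\ a\succ b\succ c,\qquad v_4,v_5:\ b\succ c\succ a,\qquad v_6,v_7:\ c\succ b\succ a .
\]
The candidates $a,b,c$ start with $3,2,2$ points. If the voters act in the order of their indices, the run is as follows.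
\begin{center}
\begin{tabular}{l|ccccccc}
voter & $v_1$ & $v_2$ & $v_3$ & $v_4$ & $v_5$ & $v_6$ & $v_7$\\ \hline
vetoes & $c$ & $c$ & $b$ & $a$ & $a$ & $a$ & $b$\\
points of $a,b,c$ left & $3,2,1$ & $3,2,0$ & $3,1,0$ & $2,1,0$ & $1,1,0$ & $0,1,0$ & $0,0,0$
\end{tabular}
\end{center}
The winner is $b$. The candidate $a$ starts with the most points but cannot win in any order: if she kept a point until the end, each of the four voters who rank her last would veto her, and she has only three points.
\end{example}

In general, let $x$ be the winner, let $c(v)$ be the candidate vetoed by $v$, and let $\operatorname{top}(v)$ be the first choice of $v$. Two facts survive from the run. First, $x\succeq_v c(v)$ for every $v$, because $x$ still had a point when $v$ chose her lowest candidate with points. Second, each candidate occurs as often among the $c(v)$ as among the $\operatorname{top}(v)$. Both properties that we want follow from these facts alone.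

\emph{Minority protection.} If $t$ voters rank $x$ last, then each of them has $c(v)=x$, so $x$ has at least $t$ points. These points come from the other $n-t$ voters, because a voter does not rank the same candidate first and last. Hence $t\le n-t$, which is the $2$-criterion.

\emph{Distortion.} For a consistent $d$ and any candidate $y$ we have $d(v,x)\le d(v,c(v))\le d(v,y)+d(c(v),y)$. Summing over $v$ and using the second fact,
\[
\operatorname{cost}(x)-\operatorname{cost}(y)\le\sum_{v}d(c(v),y)=\sum_{v}d(\operatorname{top}(v),y)\le\sum_v\bigl(d(v,\operatorname{top}(v))+d(v,y)\bigr)\le2\operatorname{cost}(y),
\]
so the distortion is at most $3$.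

To protect smaller coalitions, a candidate must receive less support from each single voter, so that fewer vetoes suffice to exhaust it. We therefore let each voter spread her support over several top candidates. The counting argument adapts directly. The distortion argument does not: its last step used $d(v,\operatorname{top}(v))\le d(v,y)$, and a voter may now support a candidate whom she ranks below $y$.

\section{Approval weights, vetoes and the core}\label{sec:core}

Fix a real $\kappa\in[1,m-1]$. Each voter has one unit of weight, may give at most $1/\kappa$ to a single candidate, and subject to this cap places the weight as high in her ranking as possible. Explicitly, if $v$ ranks $c$ in position $i$, then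
\[
\alpha_v(c)=\begin{cases}1/\kappa & \text{if } i\le\lfloor\kappa\rfloor,\\ (\kappa-\lfloor\kappa\rfloor)/\kappa & \text{if } i=\lfloor\kappa\rfloor+1,\\ 0&\text{otherwise.}\end{cases}
\]
For integer $\kappa=k$ the voter approves her top $k$ candidates with weight $1/k$ each. We use four properties of these weights.
\begin{enumerate}
\item[(W1)] $\sum_{c}\alpha_v(c)=\lfloor\kappa\rfloor/\kappa+(\kappa-\lfloor\kappa\rfloor)/\kappa=1$.
\item[(W2)] $0\le\alpha_v(c)\le1/\kappa$.
\item[(W3)] The last-ranked candidate of $v$ has weight $0$. Indeed, positive weight occurs only in positions $i\le\lceil\kappa\rceil$, and $\lceil\kappa\rceil\le m-1$ because $\kappa\le m-1$.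
\item[(W4)] If $\alpha_v(c)>0$ and $y\succ_v c$, then $\alpha_v(y)=1/\kappa$. Indeed, $c$ has position at most $\lfloor\kappa\rfloor+1$, so $y$ has position at most $\lfloor\kappa\rfloor$.
\end{enumerate}
The \emph{score} of a candidate is $Q(c)=\sum_{v}\alpha_v(c)$; by (W1), $\sum_cQ(c)=n$.

In Section~\ref{sec:two} the order of the vetoes played no role once we knew who vetoed whom. We therefore take the fractional form of the two facts used there as a definition; $w(v,c)$ is the amount of veto that $v$ spends on $c$.

\begin{definition}\label{def:core}
The \emph{$\kappa$-core} of an election is the set of candidates $x$ for which there is a function $w:V\times C\to\mathbb{R}_{\ge0}$ with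
\begin{equation}\label{eq:core}
\sum_{c}w(v,c)=1\ \text{ for all } v,\qquad \sum_{v}w(v,c)=Q(c)\ \text{ for all } c,\qquad w(v,c)>0\ \Rightarrow\ x\succeq_v c .
\end{equation}
A \emph{$\kappa$-core rule} is a rule that always elects a member of the $\kappa$-core.
\end{definition}

In words, $x$ is in the core if the voters can cancel all scores exactly, each spending one unit and only on candidates she ranks no higher than $x$. In Example~\ref{ex:seven} the $1$-core is $\{b\}$: the table gives a function $w$ for $b$, while $a$ and $c$ are ranked last by $4>Q(a)$ and $3>Q(c)$ voters, who would have to spend their whole units on them.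

To see that the core is never empty we run the veto process with fractional amounts. Keep a remaining score $r(c)$, initially $Q(c)$, and a remaining budget $b(v)$, initially $1$. In a \emph{step}, a voter $v$ with $b(v)>0$ takes her lowest-ranked candidate $c$ among those with $r(c)>0$, chooses an amount $\varepsilon$ with $0<\varepsilon\le\min\{b(v),r(c)\}$, and subtracts $\varepsilon$ from both $b(v)$ and $r(c)$. The sums $\sum_cr(c)$ and $\sum_vb(v)$ both start at $n$ and stay equal, so such a candidate $c$ exists whenever some budget is positive. A \emph{complete run} is a finite sequence of steps that ends with $b\equiv0$, and hence with $r\equiv0$.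

\begin{lemma}\label{lem:nonempty}
Complete runs exist, and the candidate whose score is reduced in the last step of a complete run belongs to the $\kappa$-core. In particular, the $\kappa$-core is nonempty.
\end{lemma}

\begin{proof}
If every step takes $\varepsilon=\min\{b(v),r(c)\}$, then every step turns a positive budget or a positive remaining score into $0$. After at most $n+m$ steps no budget is positive, so the run is complete.

Given a complete run, let $x$ be the candidate reduced in the last step, and let $w(v,c)$ be the total amount that $v$ subtracts from $r(c)$. The two sum conditions in \eqref{eq:core} hold because all budgets and all scores are used up. Since $r(x)$ never increases and is positive before the last step, it is positive before every step. So whenever $v$ reduces $c$, the candidate $x$ is among those with positive remaining score, $c$ is the lowest of these for $v$, and thus $x\succeq_v c$.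
\end{proof}

Consequently $\kappa$-core rules exist. One may, for example, elect the first member of the core in a fixed order of $C$; since Definition~\ref{def:core} does not depend on the names of the voters, this rule is anonymous.

For an integer $k$, the rule \emph{$k$-ApprovalVeto} is the veto process with all weights multiplied by $k$: each candidate starts with one point for every voter who ranks her among the top $k$, each voter casts $k$ vetoes, each veto removes one point from the voter's lowest-ranked candidate with points left, and the candidate who loses the last point wins. Dividing by $k$, the $nk$ vetoes are steps with $\varepsilon=1/k$; they are admissible because all scores and budgets remain multiples of $1/k$, and together they form a complete run. By Lemma~\ref{lem:nonempty}, $k$-ApprovalVeto is a $k$-core rule for $1\le k\le m-1$, in whatever order the vetoes are cast.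

\section{Minority protection}\label{sec:protection}

If the winner lies in a set $S$ that $T$ ranks at the bottom, then all vetoes of $T$ fall on $S$, so the total score of $S$ must be at least $|T|$. The cap (W2) bounds this score by $n|S|/\kappa$, which yields the $\kappa$-criterion. The improvement to $\kappa+1$ comes from noticing that the members of $T$ themselves contribute less: each has her last choice in $S$ and gives it nothing.

\begin{proposition}\label{prop:protection}
Let $\kappa\in[1,m-1]$. Every $\kappa$-core rule satisfies the $(\kappa+1)$-criterion.
\end{proposition}

\begin{proof}
Let $x$ be the winner, with $w$ as in \eqref{eq:core}. Suppose that $x\in S$ and that $T$ ranks $S$ at the bottom, and put $s=|S|\ge1$ and $t=|T|$. We must show that $t/n\le s/(\kappa+1)$.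

Let $v\in T$ and $w(v,c)>0$. Then $x\succeq_v c$, and since $v$ ranks every candidate outside $S$ above $x$, we get $c\in S$. Thus $\sum_{c\in S}w(v,c)=1$ for $v\in T$, and
\[
t\le\sum_{v\in V}\sum_{c\in S}w(v,c)=\sum_{c\in S}Q(c)=\sum_{v\in V}\sum_{c\in S}\alpha_v(c).
\]
For $v\notin T$ the inner sum on the right is at most $s/\kappa$ by (W2). For $v\in T$ the last-ranked candidate of $v$ lies in $S$ and has weight $0$ by (W3), so the inner sum is at most $(s-1)/\kappa$. Hence
\[
\kappa t\le(n-t)s+t(s-1)=ns-t ,
\]
that is, $(\kappa+1)t\le ns$.
\end{proof}

The hypothesis $\kappa\le m-1$ enters only through (W3), and it cannot be dropped: for $\kappa=m$ every voter gives weight $1/m$ to her last choice, and the $(m+1)$-criterion is unsatisfiable by Lemma~\ref{lem:impossible}.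

\section{Distortion}\label{sec:distortion}

Let $x$ be the winner and $y$ a competitor. As in Section~\ref{sec:two}, a voter who vetoes $c$ loses at most $d(c,y)$ when $x$ is elected in place of $y$, and this loss can be charged to the voters who approve $c$. A voter $u$ who ranks $c$ above $y$ can pay for it, since then $d(c,y)\le2d(u,y)$. A voter who ranks $c$ below $y$ cannot: she may sit at the same point as $y$ while $c$ is arbitrarily far away. For such $c$ we use the cruder bound $d(x,y)$ on the loss. This happens only for voters who give $y$ the full weight $1/\kappa$, so the total weight involved is controlled by $Q(y)$; and $Q(y)$ is also the amount of veto spent on $y$, by voters who rank $x$ at least as high as $y$ and are therefore at distance at least $d(x,y)/2$ from $y$. These voters pay for the remaining loss.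

\begin{proposition}\label{prop:distortion}
Let $\kappa\in[1,m-1]$. Every $\kappa$-core rule has distortion at most $2\kappa+1$.
\end{proposition}

\begin{proof}
Let $x$ be the winner, with $w$ as in \eqref{eq:core}, let $d$ be a consistent pseudometric, and let $y$ be any candidate. We show that $\operatorname{cost}(x)\le(2\kappa+1)\operatorname{cost}(y)$. This suffices: if the optimal cost is $0$, the inequality gives $\operatorname{cost}(x)=0$, and the ratio is $1$ by convention.

\emph{Step 1: from vetoes to approvals.} Put $\delta(c)=\min\{d(c,y),d(x,y)\}$ for $c\in C$. If $w(v,c)>0$, then $x\succeq_vc$, so $d(v,x)\le d(v,c)\le d(v,y)+d(c,y)$; also $d(v,x)\le d(v,y)+d(x,y)$. Hence $d(v,x)-d(v,y)\le\delta(c)$ whenever $w(v,c)>0$. Using the two sum conditions in \eqref{eq:core} and the definition of $Q$,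
\begin{equation}\label{eq:transfer}
\operatorname{cost}(x)-\operatorname{cost}(y)=\sum_{v,c}w(v,c)\bigl(d(v,x)-d(v,y)\bigr)\le\sum_{c}Q(c)\,\delta(c)=\sum_{u\in V}\sum_{c}\alpha_u(c)\,\delta(c).
\end{equation}
The terms with $c=y$ vanish because $\delta(y)=0$. Let $A$ be the sum of the terms with $c\succ_u y$ and $B$ the sum of the terms with $y\succ_u c$, so that the right side of \eqref{eq:transfer} is $A+B$.

\emph{Step 2: candidates above $y$.} If $c\succ_uy$, then $d(u,c)\le d(u,y)$, so $\delta(c)\le d(c,y)\le d(u,c)+d(u,y)\le2d(u,y)$. By (W1) the weights of $u$ on such candidates sum to at most $1$, and therefore
\[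
A\le\sum_u2d(u,y)=2\operatorname{cost}(y).
\]

\emph{Step 3: candidates below $y$.} Let $\beta_u=\sum_{c:\,y\succ_uc}\alpha_u(c)$. Since $\delta(c)\le d(x,y)$, we have $B\le d(x,y)\sum_u\beta_u$. We claim that $\beta_u\le(\kappa-1)\alpha_u(y)$. If $\beta_u=0$, this holds because $\kappa\ge1$. If $\beta_u>0$, then $\alpha_u(y)=1/\kappa$ by (W4), and (W1) gives $\beta_u\le1-1/\kappa=(\kappa-1)\alpha_u(y)$. Summing over $u$,
\[
B\le(\kappa-1)\,Q(y)\,d(x,y).
\]

\emph{Step 4: the voters who veto $y$.} If $w(v,y)>0$, then $x\succeq_vy$, so $d(x,y)\le d(v,x)+d(v,y)\le2d(v,y)$. Since $w(v,y)\le1$,
\[
Q(y)\,d(x,y)=\sum_vw(v,y)\,d(x,y)\le\sum_vw(v,y)\cdot2d(v,y)\le2\operatorname{cost}(y),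
\]
and thus $B\le2(\kappa-1)\operatorname{cost}(y)$.

Altogether $\operatorname{cost}(x)-\operatorname{cost}(y)\le A+B\le2\kappa\operatorname{cost}(y)$.
\end{proof}

\begin{remark}\label{rem:tight}
The bounds on $A$ and on $B$ are asymptotically tight in the same election, namely that of Lemma~\ref{lem:lower} with $\lambda=\kappa+1$ and $y=a$. There $\operatorname{cost}(a)=t$ and $\delta(c)=2$ for all $c\ne a$. The $t$ voters who rank $a$ last put all their weight above $a$, so $A=2t$. The other $n-t$ voters rank $a$ first and have $\beta_u=1-1/\kappa$, so $B=2(n-t)(\kappa-1)/\kappa$, and $B/t\to2(\kappa-1)$ because $(n-t)/t\to\kappa$. The hypothesis $\kappa\ge1$, used in Step~3, is necessary as well, since no rule has distortion below $3$.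
\end{remark}

\section{Proofs of the main results}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:real}]
(a) For $\lambda>m$ the claim follows from Lemma~\ref{lem:impossible}, since the $\lambda$-criterion implies the singleton $\lambda$-criterion. Let $0<\lambda\le m$, and let $f$ satisfy the singleton $\lambda$-criterion. Lemma~\ref{lem:three} gives $\operatorname{dist}_m(f)\ge3$. For $\lambda>1$ Lemma~\ref{lem:lower} gives $\operatorname{dist}_m(f)\ge2\lambda-1$, and for $\lambda\le1$ we have $2\lambda-1<3$. So $\operatorname{dist}_m(f)\ge\max\{3,2\lambda-1\}$ in all cases.

For the upper bound let $\kappa=\max\{1,\lambda-1\}$, which lies in $[1,m-1]$ because $m\ge2$ and $\lambda\le m$. A $\kappa$-core rule exists by Lemma~\ref{lem:nonempty}. It satisfies the $(\kappa+1)$-criterion by Proposition~\ref{prop:protection}, hence the $\lambda$-criterion because $\lambda\le\kappa+1$, and by Proposition~\ref{prop:distortion} its distortion is at most $2\kappa+1=\max\{3,2\lambda-1\}$.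

(b) Nonemptiness and the statement on $k$-ApprovalVeto were shown in Section~\ref{sec:core}. Let $f$ be a $\kappa$-core rule. It satisfies the $(\kappa+1)$-criterion, so Lemma~\ref{lem:lower} gives $\operatorname{dist}_m(f)\ge2(\kappa+1)-1=2\kappa+1$, and Proposition~\ref{prop:distortion} gives equality. The rule satisfies the $\lambda$-criterion for all $\lambda\le\kappa+1$ by monotonicity. If it satisfied the $\lambda$-criterion for some $\lambda>\kappa+1$, then Lemma~\ref{lem:lower} would give $\operatorname{dist}_m(f)\ge2\lambda-1>2\kappa+1$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]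
The value of the minimum is given by Theorem~\ref{thm:real}(a) with $\lambda=\ell$. Let $k=\max\{1,\ell-1\}$, an integer in $[1,m-1]$. By Theorem~\ref{thm:real}(b), $k$-ApprovalVeto has distortion $2k+1=\max\{3,2\ell-1\}$ and satisfies the $\ell$-criterion, because $\ell\le k+1$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:tradeoff}]
Let $\lambda^*=\min\{m,(D+1)/2\}$. Then $0<\lambda^*\le m$ and $\max\{3,2\lambda^*-1\}\le D$, so by Theorem~\ref{thm:real}(a) some rule satisfying the $\lambda^*$-criterion has distortion at most $D$. If $\lambda>\lambda^*$, then either $\lambda>m$ and no rule satisfies the $\lambda$-criterion, or $(D+1)/2<\lambda\le m$ and every rule that satisfies it has distortion at least $2\lambda-1>D$.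
\end{proof}

\begin{thebibliography}{9}
\bibitem{KK}
Fatih Erdem Kizilkaya and David Kempe, \emph{$k$-Approval Veto: A Spectrum of Voting Rules Balancing Metric Distortion and Minority Protection}, arXiv:2507.17981 (2025).
\end{thebibliography}
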